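\title{Graphs with no minimal induced subgraph of the same age}

\begin{abstract}
The age of a graph is the collection of its finite induced subgraphs up to isomorphism, and a graph is minimal if it embeds in each of its induced subgraphs with the same age. We construct a countable graph none of whose induced subgraphs with the same age is minimal. The graph consists of odd cycles of distinct lengths and of further vertices labeled, through their adjacencies to the cycles, by the points of a dense subset of the Cantor space; the age sees the labels only up to closure, while embeddings preserve them exactly. In fact no graph at all with this age is minimal, and there are $2^{\aleph_0}$ pairwise incomparable ages of this kind. In contrast, every locally finite graph has a minimal induced subgraph with the same age.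
\end{abstract}

\section{Introduction}\label{sec:intro}

Graphs are undirected, simple and without loops, and may be infinite. We write $u\sim v$ for adjacency and $G[U]$ for the subgraph of $G$ induced on a vertex set $U$. An \emph{embedding} of $H$ in $H'$ is an isomorphism of $H$ onto an induced subgraph of $H'$, that is, an injective map $f$ on vertices such that $u\sim v$ if and only if $f(u)\sim f(v)$. The \emph{age} $\mathcal{A}(G)$ of a graph $G$ is the collection of finite induced subgraphs of $G$, considered up to isomorphism and ordered by embeddability. A \emph{same-age subgraph} of $G$ is an induced subgraph $G'$ of $G$ with $\mathcal{A}(G')=\mathcal{A}(G)$. The graph $G$ is \emph{minimal for its age}, or simply \emph{minimal}, if it embeds in each of its same-age subgraphs.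

The age records which finite pieces occur in $G$ and forgets how they are assembled, so many graphs share one age. Embeddability is a quasi-order (a reflexive and transitive relation) on these graphs, and $G$ is minimal exactly when it is a minimal element of this quasi-order: every graph with the age of $G$ that embeds in $G$ also admits an embedding of $G$. A minimal graph is thus an assembly of its age without waste, and it is natural to look for one inside a given graph by deleting vertices while keeping the age.

In the examples below, $P_n$ and $C_n$ are the path and the cycle with $n$ vertices. Two vertex sets are \emph{apart} if they are disjoint and no edge joins them, and the \emph{sum} of a family of graphs is their disjoint union, with the vertex sets of distinct members apart.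

\begin{example}\label{ex:first}
\begin{enumerate}
\item[(a)] A finite graph belongs to its own age, so it is minimal.
\item[(b)] There are countably many finite graphs up to isomorphism. Choosing in $G$ one copy of each member of $\mathcal{A}(G)$ gives a countable same-age subgraph, so every minimal graph is countable. The same-age subgraphs of an infinite complete graph are its infinite induced subgraphs; the countable ones among them are minimal.
\item[(c)] The age of the one-way infinite path consists of the finite sums of paths. So does the age of the sum $\Pi$ of $P_1,P_2,P_3,\dots$, which is obtained from the infinite path by deleting vertices. The infinite path does not embed in $\Pi$, whose components are finite, so it is not minimal. But $\Pi$ is minimal: the components of a same-age subgraph are finite paths of unbounded size, and distinct components with at least $1,2,3,\dots$ vertices accommodate $\Pi$.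
\item[(d)] Let $\Gamma$ be the sum of $C_3,C_4,C_5,\dots$, and let $\Gamma^{+}$ be $\Gamma$ with an isolated vertex added. A finite subgraph of $\Gamma^{+}$ misses some cycle, and the isolated vertex can be moved to that cycle; so $\mathcal{A}(\Gamma^{+})=\mathcal{A}(\Gamma)$. An embedding of $\Gamma^{+}$ in $\Gamma$ would map each cycle onto itself and leave no room for the isolated vertex, so $\Gamma^{+}$ is not minimal. A same-age subgraph of $\Gamma$ contains every cycle and equals $\Gamma$, so $\Gamma$ is minimal.
\end{enumerate}
\end{example}

In each case one round of deletion reaches a minimal graph, which suggests that one can always be reached. No soft argument gives this, however: the intersection of a decreasing sequence of same-age subgraphs can have a smaller age (delete the vertices of a countable complete graph one by one), so Zorn's lemma does not apply. For multirelations (structures that are not graphs) examples are known in which no induced substructure with the same age is minimal. The question for graphs comes from the paper of Pouzet and Zaguia \cite{PZ}.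

\begin{quote}
\textbf{Question.} Is there a graph such that no induced subgraph with the same age is minimal?
\end{quote}

The answer is yes, and the graph can be taken countable (Theorem~\ref{thm:answer}). Section~\ref{sec:construction} associates a graph $G_X$ with each subset $X$ of the Cantor space, and Section~\ref{sec:dictionary} translates age and embeddability into topology: the same-age subgraphs of $G_X$ correspond to the dense subsets of $X$, and embeddability corresponds to inclusion. The answer then comes from the fact that a dense subset of the Cantor space remains dense when a point is removed. The same translation decides for which $X$ a minimal same-age subgraph exists (Theorem~\ref{thm:classification}) and describes the order on the same-age subgraphs (Theorem~\ref{thm:poset}). Section~\ref{sec:age} shows that the failure belongs to the age itself and not only to the ambient graph (Theorem~\ref{thm:age}). Section~\ref{sec:locfin} shows that the guess suggested by Example~\ref{ex:first} is right for locally finite graphs (Theorem~\ref{thm:locfin}). We work in ZFC, with no further assumption.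

\section{Labeled vertices over a frame of odd cycles}\label{sec:construction}

In Example~\ref{ex:first}(d) the cycles form a frame that the age forces to be present and that embeddings cannot move, and the extra vertex can be deleted without changing the age but cannot be recovered by an embedding. For the deletion to go on forever, we want a set $M$ of extra vertices such that
\begin{enumerate}
\item[(i)] every same-age subgraph keeps some vertex of $M$;
\item[(ii)] in every same-age subgraph, any one vertex of $M$ can be deleted without changing the age;
\item[(iii)] no embedding can send one vertex of $M$ to another.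
\end{enumerate}
Many isolated vertices violate (i), since all of them can be deleted at once. Countably many pendant vertices attached to one vertex of the triangle satisfy (i) and (ii), because a same-age subgraph must keep infinitely many of them and any infinite subset suffices; but they violate (iii), and the resulting graph is minimal. To obtain (iii) we let each extra vertex carry an infinite binary label, written in its adjacencies to the cycles. A finite subgraph meets finitely many cycles and reads finitely many digits of a label, which leaves room for (ii).

Let $\mathbb{N}=\{1,2,3,\dots\}$ and let $\mathcal{C}=\{0,1\}^{\mathbb{N}}$ be the set of infinite binary sequences $x=(x(1),x(2),\dots)$. For $n\ge 0$ put $x|n=(x(1),\dots,x(n))\in\{0,1\}^n$, and for a word $s\in\{0,1\}^n$ let $[s]=\{x\in\mathcal{C}: x|n=s\}$ be the \emph{cylinder} of $s$. Fix a strictly increasing sequence $\ell_0<\ell_1<\ell_2<\cdots$ of odd integers at least $5$, for instance $\ell_i=2i+5$.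

\begin{definition}\label{def:G}
Let $M$ be a set and $\lambda\colon M\to\mathcal{C}$ a map. The graph $G_\lambda$ consists of pairwise disjoint cycles $D_0,D_1,D_2,\dots$, where $D_i$ has length $\ell_i$ and a distinguished vertex $r_i$, its \emph{root}, together with the elements of $M$ as further vertices. Besides the edges of the cycles, the edges are the following: every $m\in M$ is adjacent to $r_0$, and for $i\ge1$ the vertex $m$ is adjacent to $r_i$ if and only if $\lambda(m)(i)=1$. We call $\lambda(m)$ the \emph{label} of $m$.

For $n\ge0$ and finite $F\subseteq M$, let $G_\lambda(n,F)$ be the subgraph induced on $D_0\cup\dots\cup D_n\cup F$. For $X\subseteq\mathcal{C}$, let $G_X$ be the graph $G_\lambda$ with $M=\{m_x:x\in X\}$ and $\lambda(m_x)=x$, in which each point of $X$ is the label of exactly one vertex.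
\end{definition}

Thus distinct cycles $D_i$ are apart, $M$ is an independent set, and every finite subgraph of $G_\lambda$ lies in some $G_\lambda(n,F)$; see Figure~\ref{fig:G}. Until the last part of the proof of Theorem~\ref{thm:age}, all these graphs are built over the same cycles $D_i$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\foreach \a/\n/\x in {0/5/0, 1/7/3.2, 2/9/6.4} {
  \begin{scope}[shift={(\x,0.9)}]
    \foreach \b in {1,...,\n} {
      \draw ({270+360*\b/\n}:0.9) -- ({270+360*\b/\n-360/\n}:0.9);
      \fill ({270+360*\b/\n}:0.9) circle (1.6pt);
    }
    \node at (0,0.15) {$D_{\a}$};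
    \node at (0,-0.55) {\small $r_{\a}$};
  \end{scope}
}
\draw (0,0) -- (0,-1.8);
\draw (0,0) -- (2.1,-1.8) -- (3.2,0);
\draw (0,0) -- (4.3,-1.8) -- (3.2,0);
\draw (4.3,-1.8) -- (6.4,0);
\draw (0,0) -- (6.4,-1.8) -- (6.4,0);
\foreach \x/\s in {0/00, 2.1/10, 4.3/11, 6.4/01} {
  \filldraw[fill=white] (\x,-1.8) circle (2.4pt);
  \node[below] at (\x,-1.9) {\small $\s\ldots$};
}
\end{tikzpicture}
\caption{Cycles $D_0,D_1,D_2$ of lengths $5,7,9$ with roots $r_0,r_1,r_2$, and four labeled vertices (white). Each labeled vertex is adjacent to $r_0$, and for $i\ge1$ it is adjacent to $r_i$ exactly when the $i$th digit of its label is $1$. This finite graph shows only the first two digits of each label.}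
\label{fig:G}
\end{figure}

The labeled vertices create new cycles, so we must first check that the frame can still be recognized.

\begin{lemma}\label{lem:odd}
The odd cycles of $G_\lambda$, induced or not, are exactly $D_0,D_1,D_2,\dots$.
\end{lemma}

\begin{proof}
Let $Z$ be a cycle in $G_\lambda$. Suppose first that $Z$ passes through a vertex of $D_i\setminus\{r_i\}$. Every vertex of $D_i\setminus\{r_i\}$ has degree $2$, with both edges in $D_i$, so if $Z$ passes through such a vertex it uses both edges and passes through both neighbors. Since $D_i\setminus\{r_i\}$ is a path, $Z$ passes through all its vertices and uses all edges incident with them, that is, all edges of $D_i$. A cycle that contains the cycle $D_i$ equals it. In the other case $Z$ lies in $\{r_i:i\ge0\}\cup M$. The roots form an independent set and so does $M$, so $Z$ alternates between the two sets and is even.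
\end{proof}

So $D_i$ is the only cycle of length $\ell_i$ in $G_\lambda$. This is the only use of the lengths: they must be odd and distinct, and the bound $5$ merely makes the graphs triangle-free. Parity matters. If every cylinder contains a label and $t\ge3$, choose for each of the $t$ cyclically consecutive pairs among $r_1,\dots,r_t$ a vertex of $M$ whose neighbors among $r_1,\dots,r_t$ are exactly that pair; together with $r_1,\dots,r_t$ these vertices induce a cycle of length $2t$.

The next example shows a single deletion, and why it stops.

\begin{example}\label{ex:toy}
Let $e_j\in\mathcal{C}$ be the sequence whose only $1$ is in position $j$, let $\mathbf{0}$ be the zero sequence, and let $E=\{e_j:j\ge1\}$ and $E^{+}=E\cup\{\mathbf{0}\}$. In $G_{E^{+}}$ the neighbors of $m_{e_j}$ are $r_0$ and $r_j$, and the only neighbor of $m_{\mathbf{0}}$ is $r_0$.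

\emph{The graphs $G_{E^{+}}$ and $G_E$ have the same age.} Consider $G_{E^{+}}(n,F)$ with $m_{\mathbf{0}}\in F$, and pick $j>n$ with $m_{e_j}\notin F$. The only neighbor of $m_{e_j}$ in $D_0\cup\dots\cup D_n\cup F$ is $r_0$. Replacing $m_{\mathbf{0}}$ by $m_{e_j}$ therefore embeds $G_{E^{+}}(n,F)$ in $G_E$.

\emph{The graph $G_{E^{+}}$ does not embed in $G_E$.} An embedding $f$ satisfies $f(D_i)=D_i$ for all $i$ by Lemma~\ref{lem:odd}, so $f(m_{\mathbf{0}})$ lies outside the cycles and equals some $m_{e_j}$. But $m_{e_j}$ has a neighbor in $D_j=f(D_j)$, and $m_{\mathbf{0}}$ has none in $D_j$. Hence $G_{E^{+}}$ is not minimal.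

\emph{The graph $G_E$ is minimal.} A same-age subgraph $G'$ contains a copy of the graph induced on $D_0\cup D_j\cup\{m_{e_j}\}$. The two cycles of the copy are $D_0$ and $D_j$, and the only vertex outside them with a neighbor in each is $m_{e_j}$. This holds for all $j$, so $G'=G_E$.
\end{example}

The vertex $m_{\mathbf{0}}$ can be deleted because every initial segment of its label is shared by infinitely many other labels, and $m_{e_j}$ cannot because the first $j$ digits of $e_j$ single it out. We therefore need a set of labels in which no point is singled out by finitely many digits, even after passing to a same-age subgraph.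

\begin{remark}
It is essential that reading a digit costs vertices. If the labels were given on $X\subseteq\mathcal{C}$ by unary predicates $\{x\in X:x(i)=1\}$, the one-point substructure $\{x\}$ would reveal all of $x$, the only substructure with the same age would be $X$ itself, and the structure would be minimal.
\end{remark}

\section{What embeddings see and what the age sees}\label{sec:dictionary}

We now prove in general the two facts observed in Example~\ref{ex:toy}. We do so for arbitrary label maps, not necessarily injective, because Section~\ref{sec:age} needs them. Throughout, $\lambda\colon M\to\mathcal{C}$ and $\mu\colon M'\to\mathcal{C}$ are maps.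

\begin{lemma}\label{lem:rigid}
Let $f$ be an embedding of $G_\lambda(n,F)$ in $G_\mu$. Then $f(D_i)=D_i$ for $i\le n$, and for every $m\in F$ we have $f(m)\in M'$ and $\mu(f(m))|n=\lambda(m)|n$. Consequently, if $f$ is an embedding of $G_\lambda$ in $G_\mu$, then $f(M)\subseteq M'$ and $\mu(f(m))=\lambda(m)$ for all $m\in M$.
\end{lemma}

\begin{proof}
The image $f(D_i)$ is a cycle of length $\ell_i$, so it is $D_i$ by Lemma~\ref{lem:odd}. Let $m\in F$. Since $f$ is injective, $f(m)\notin D_0$, and since $m$ has a neighbor in $D_0$, the vertex $f(m)$ has a neighbor in $f(D_0)=D_0$. The vertices of $G_\mu$ outside $D_0$ with a neighbor in $D_0$ are exactly those of $M'$, so $f(m)\in M'$. Let $1\le i\le n$. We have $\lambda(m)(i)=1$ if and only if $m$ has a neighbor in $D_i$, and $\mu(f(m))(i)=1$ if and only if $f(m)$ has a neighbor in $D_i$. These conditions are equivalent because $f$ maps $D_i$ onto $D_i$ and preserves adjacency and non-adjacency. For the last assertion, restrict $f$ to $G_\lambda(n,\{m\})$ for every $n$.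
\end{proof}

The cycle $D_0$ carries no digit; it marks the labeled vertices. Without the edges to $r_0$, a vertex $m$ with $\lambda(m)|n=(0,\dots,0)$ would be isolated in $G_\lambda(n,\{m\})$ and could be sent to a vertex of $D_{n+1}$, as in Example~\ref{ex:first}(d).

By Lemma~\ref{lem:rigid}, a finite subgraph can demand that a given cylinder contain the labels of at least $c$ vertices. The age demands nothing else.

\begin{lemma}\label{lem:age}
We have $\mathcal{A}(G_\lambda)\subseteq\mathcal{A}(G_\mu)$ if and only if
\begin{equation}\label{eq:count}
|\lambda^{-1}([s])|\ge c\ \text{ implies }\ |\mu^{-1}([s])|\ge c \qquad\text{for every word $s$ and every integer $c\ge0$.}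
\end{equation}
\end{lemma}

\begin{proof}
Assume the inclusion of ages. Let $s\in\{0,1\}^n$ and $F\subseteq\lambda^{-1}([s])$ with $|F|=c$. Then $G_\lambda(n,F)$ embeds in $G_\mu$, and by Lemma~\ref{lem:rigid} the embedding maps $F$ injectively into $\mu^{-1}([s])$.

Conversely, assume \eqref{eq:count}. It suffices to embed each $G_\lambda(n,F)$ in $G_\mu$. For $s\in\{0,1\}^n$ let $F_s=F\cap\lambda^{-1}([s])$; these sets partition $F$. By \eqref{eq:count} with $c=|F_s|$ there is an injection $g_s\colon F_s\to\mu^{-1}([s])$. The sets $\mu^{-1}([s])$, $s\in\{0,1\}^n$, are pairwise disjoint, so the union $g$ of the maps $g_s$ is injective. The neighbors of a labeled vertex in $D_0\cup\dots\cup D_n$ are determined by the first $n$ digits of its label, and these agree for $m$ and $g(m)$. As $M$ and $M'$ are independent, $g$ together with the identity on $D_0\cup\dots\cup D_n$ is an embedding.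
\end{proof}

Condition \eqref{eq:count} is best read topologically. The cylinders form a base for the topology of the \emph{Cantor space} $\mathcal{C}$, and subsets carry the subspace topology. Concretely, for $X'\subseteq X\subseteq\mathcal{C}$, the set $X'$ is \emph{dense in $X$} if it meets every cylinder that $X$ meets; a point $p\in X$ is \emph{isolated in $X$} if $X\cap[s]=\{p\}$ for some word $s$; and $X$ is \emph{discrete} if all its points are isolated in it. If $X''$ is dense in $X'$ and $X'$ is dense in $X$, then $X''$ is dense in $X$. Density is the case $c=1$ of \eqref{eq:count}; the following lemma will give the other cases.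

\begin{lemma}\label{lem:top}
\begin{enumerate}
\item[(a)] If $X'$ is dense in $X$ and $X'\cap[s]$ is finite, then $X'\cap[s]=X\cap[s]$.
\item[(b)] If $Y$ is dense in $\mathcal{C}$, then $Y\cap[s]$ is infinite for every word $s$. In particular $Y\setminus\{p\}$ is dense in $\mathcal{C}$ for every point $p$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Suppose $x\in X\cap[s]$ and $x\notin X'$. Choose $n$ at least the length of $s$ such that $x|n\ne y|n$ for each of the finitely many $y\in X'\cap[s]$. Then $[x|n]\subseteq[s]$ meets $X$ and misses $X'$, against density. (b) Apply (a) with $X=\mathcal{C}$: the cylinder $[s]$ is infinite, so it cannot equal a finite set.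
\end{proof}

\begin{proposition}\label{prop:dict}
Let $X,Y,Y'\subseteq\mathcal{C}$.
\begin{enumerate}
\item[(1)] Every same-age subgraph of $G_X$ is $G_{X'}$ for some $X'\subseteq X$.
\item[(2)] For $X'\subseteq X$, we have $\mathcal{A}(G_{X'})=\mathcal{A}(G_X)$ if and only if $X'$ is dense in $X$.
\item[(3)] $G_Y$ embeds in $G_{Y'}$ if and only if $Y\subseteq Y'$.
\item[(4)] $G_Y$ is minimal if and only if no proper subset of $Y$ is dense in $Y$.
\end{enumerate}
\end{proposition}

\begin{proof}
(1) A same-age subgraph $G'$ contains a cycle of length $\ell_i$ for each $i$, and this cycle is $D_i$ by Lemma~\ref{lem:odd}. So $G'=G_{X'}$ with $X'=\{x\in X:m_x\in V(G')\}$.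

(2) The inclusion $\mathcal{A}(G_{X'})\subseteq\mathcal{A}(G_X)$ holds because $G_{X'}$ is an induced subgraph of $G_X$. By Lemma~\ref{lem:age} the reverse inclusion holds if and only if $|X\cap[s]|\ge c$ implies $|X'\cap[s]|\ge c$ for all $s$ and $c$. For $c=1$ this is density. Conversely, if $X'$ is dense in $X$, then $X'\cap[s]$ is either infinite or, by Lemma~\ref{lem:top}(a), equal to $X\cap[s]$; the implication holds in both cases.

(3) By Lemma~\ref{lem:rigid}, an embedding sends $m_y$ to a vertex of $G_{Y'}$ with label $y$, so $y\in Y'$ for every $y\in Y$. If $Y\subseteq Y'$, then $G_Y$ is an induced subgraph of $G_{Y'}$.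

(4) By (1) and (2) the same-age subgraphs of $G_Y$ are the graphs $G_{Y''}$ with $Y''$ dense in $Y$, and by (3) the graph $G_Y$ embeds in such a $G_{Y''}$ if and only if $Y''=Y$.
\end{proof}

\begin{remark}
For arbitrary $X,Y\subseteq\mathcal{C}$, the ages of $G_X$ and $G_Y$ agree if and only if $X$ and $Y$ have the same closure: equal ages force $X$ and $Y$ to meet the same cylinders by Lemma~\ref{lem:age}, and conversely part (2) applies to $X$ and to $Y$ as dense subsets of their common closure.
\end{remark}

\section{The same-age subgraphs of $G_X$}\label{sec:answer}

Proposition~\ref{prop:dict} turns questions about the same-age subgraphs of $G_X$ into questions about dense subsets of $X$. We begin with the answer to the Question. The set of eventually zero sequences is countable, and it is dense in $\mathcal{C}$ because $[s]$ contains the word $s$ followed by zeros; for this choice of $X$ the graph $G_X$ is countable.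

\begin{theorem}\label{thm:answer}
Let $X$ be a dense subset of $\mathcal{C}$, for instance the countable set of eventually zero sequences. Then no induced subgraph of $G_X$ with the same age as $G_X$ is minimal.
\end{theorem}

\begin{proof}
By Proposition~\ref{prop:dict}(1) and (2), such a subgraph is $G_{X'}$ with $X'$ dense in $X$, hence dense in $\mathcal{C}$ and nonempty. Pick $p\in X'$. By Lemma~\ref{lem:top}(b), the proper subset $X'\setminus\{p\}$ of $X'$ meets every cylinder, so it is dense in $X'$. By Proposition~\ref{prop:dict}(4), $G_{X'}$ is not minimal.
\end{proof}

Density was used to exclude isolated points, and Example~\ref{ex:toy} shows that some such hypothesis is needed. The exact condition is the following.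

\begin{theorem}\label{thm:classification}
Let $X\subseteq\mathcal{C}$ be nonempty.
\begin{enumerate}
\item[(i)] $G_X$ is minimal if and only if $X$ is discrete.
\item[(ii)] $G_X$ has a minimal induced subgraph with the same age if and only if the isolated points of $X$ are dense in $X$.
\end{enumerate}
Hence no induced subgraph of $G_X$ with the same age is minimal if and only if some nonempty relatively open subset of $X$ has no isolated point.
\end{theorem}

\begin{proof}
(i) We use Proposition~\ref{prop:dict}(4). Suppose $p\in X$ is not isolated. A cylinder that meets $X$ meets $X\setminus\{p\}$, since otherwise its intersection with $X$ would be $\{p\}$. So $X\setminus\{p\}$ is a proper dense subset of $X$. Suppose now that $X$ is discrete and $X'$ is dense in $X$. For $p\in X$ take $s$ with $X\cap[s]=\{p\}$; then $X'$ meets $[s]$, so $p\in X'$. Thus $X'=X$.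

(ii) By Proposition~\ref{prop:dict}(1), (2) and part (i), a minimal same-age subgraph exists if and only if $X$ has a dense subset $X'$ that is discrete (a dense subset of $X$ is nonempty because $X$ is). Let $I$ be the set of isolated points of $X$. If $X'$ is dense in $X$ and discrete, and $p\in X'$, take $s$ with $X'\cap[s]=\{p\}$; Lemma~\ref{lem:top}(a) gives $X\cap[s]=\{p\}$, so $p\in I$. Then $I\supseteq X'$ is dense in $X$. Conversely, a point isolated in $X$ is isolated in $I$, so $I$ is discrete, and if $I$ is dense we take $X'=I$.

For the last assertion, $I$ fails to be dense in $X$ if and only if some nonempty relatively open $U\subseteq X$ misses $I$, and a point of such a set $U$ is isolated in $U$ if and only if it is isolated in $X$.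
\end{proof}

In Example~\ref{ex:toy} the set $E$ is discrete and is the set of isolated points of $E^{+}$, in which it is dense. For dense $X$, far more is true than the absence of a minimal element. Write $\mathcal{P}(\mathbb{N})$ for the power set of $\mathbb{N}$.

\begin{theorem}\label{thm:poset}
Let $X\subseteq\mathcal{C}$ be countable and dense. Under embeddability, the induced subgraphs of $G_X$ with the same age form a poset isomorphic to the set of dense subsets of $X$ ordered by inclusion. Below each of its elements this poset contains a copy of $(\mathcal{P}(\mathbb{N})\setminus\{\emptyset\},\subseteq)$. In particular, every induced subgraph with the same age contains $2^{\aleph_0}$ pairwise non-embeddable induced subgraphs, and infinite strictly descending chains of induced subgraphs, all with the same age.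
\end{theorem}

\begin{proof}
By Proposition~\ref{prop:dict}(1)--(3), the map $X'\mapsto G_{X'}$ is a bijection from the dense subsets of $X$ onto the same-age subgraphs, and it turns inclusion into embeddability. This is the first assertion.

For the second, let $X'$ be dense in $X$, hence in $\mathcal{C}$. We find infinitely many pairwise disjoint dense sets inside $X'$. Enumerate the countably many pairs $(s,n)$ with $s$ a word and $n\in\mathbb{N}$. Each $X'\cap[s]$ is infinite by Lemma~\ref{lem:top}(b), so along the enumeration we can choose points $x_{s,n}\in X'\cap[s]$, each different from the finitely many chosen before. The sets $Y_n=\{x_{s,n}: s\text{ a word}\}$ are nonempty, pairwise disjoint, and meet every cylinder. For nonempty $Z\subseteq\mathbb{N}$ let $Y_Z=\bigcup_{n\in Z}Y_n$. Then $Y_Z\subseteq X'$ is dense in $X$, and $Y_Z\subseteq Y_{Z'}$ if and only if $Z\subseteq Z'$. So $Z\mapsto G_{Y_Z}$ is an order embedding below $G_{X'}$.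

It remains to find the antichain and the chain in $\mathcal{P}(\mathbb{N})\setminus\{\emptyset\}$. The sets $\{n\in\mathbb{N}:n\ge k\}$ form a strictly descending chain. For $Z\subseteq\mathbb{N}$ let
\begin{equation}\label{eq:star}
Z^{*}=\{2n:n\in Z\}\cup\{2n-1:n\in\mathbb{N}\setminus Z\}.
\end{equation}
Each $Z^{*}$ is infinite. If $n\in Z\setminus W$, then $2n\in Z^{*}\setminus W^{*}$ and $2n-1\in W^{*}\setminus Z^{*}$, so the $2^{\aleph_0}$ sets $Z^{*}$ are pairwise incomparable.
\end{proof}

The proof does not use countability of $X$. It makes the statement sharp: a countable graph has at most $2^{\aleph_0}$ induced subgraphs, so the antichain is as large as possible.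

\section{An age with no minimal graph}\label{sec:age}

Theorem~\ref{thm:answer} leaves the possibility that a minimal graph with the age of $G_X$ exists outside $G_X$. Graphs with this age can indeed look different from $G_X$. Labels may repeat: for $X$ dense, Lemmas~\ref{lem:age} and \ref{lem:top}(b) show that $G_\lambda$ has the age of $G_X$ whenever $\lambda(M)$ is dense in $\mathcal{C}$. There may also be vertices of a new kind: the sum of $G_X$ and an isolated vertex has the age of $G_X$, since in a finite subgraph within $D_0\cup\dots\cup D_n\cup F$ the isolated vertex can be moved to $D_{n+1}\setminus\{r_{n+1}\}$. Nevertheless the age determines enough structure to repeat the argument.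

\begin{theorem}\label{thm:age}
Let $X$ be dense in $\mathcal{C}$. No graph $H$, of any cardinality, with $\mathcal{A}(H)=\mathcal{A}(G_X)$ is minimal for its age. Moreover, there are $2^{\aleph_0}$ ages with this property that are pairwise incomparable under inclusion.
\end{theorem}

\begin{proof}
Let $\mathcal{A}(H)=\mathcal{A}(G_X)$. We locate in $H$ the frame and the labeled vertices, show that they form a same-age subgraph isomorphic to some $G_\lambda$, and delete a label. In the first two steps, every property needed concerns finitely many vertices of $H$, and we verify it by embedding the graph they induce in $G_X$.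

\emph{Step 1: the frame.} For each $i$, the graph $H$ has an induced cycle of length $\ell_i$ because $C_{\ell_i}\in\mathcal{A}(G_X)$. If it had two, an embedding in $G_X$ of the finite graph induced on their union would give two cycles of length $\ell_i$ in $G_X$, against Lemma~\ref{lem:odd}. Let $D_i^H$ be the unique one. For $i\ne j$, an embedding of $H[D_i^H\cup D_j^H]$ in $G_X$ maps $D_i^H$ onto $D_i$ and $D_j^H$ onto $D_j$, so $D_i^H$ and $D_j^H$ are apart.

\emph{Step 2: the labeled vertices.} Let $M$ be the set of vertices of $H$ outside $\bigcup_iD_i^H$ that have a neighbor in $D_0^H$, and let $H_0$ be the subgraph of $H$ induced on $\bigcup_iD_i^H\cup M$. We claim that $H_0\cong G_\lambda$ for a map $\lambda\colon M\to\mathcal{C}$. Let $m,m'\in M$ and $i\ge0$, and let $f$ embed $H[D_0^H\cup D_i^H\cup\{m,m'\}]$ in $G_X$. Then $f(D_0^H)=D_0$ and $f(D_i^H)=D_i$. The vertices $f(m)$ and $f(m')$ lie outside $D_0$ and have a neighbor in $D_0$, so they are labeled vertices of $G_X$: they are not adjacent, and their only possible neighbor in $D_i$ is $r_i$. Pulling back, $m\not\sim m'$, and the only possible neighbor of $m$ or $m'$ in $D_i^H$ is $f^{-1}(r_i)$. So $M$ is independent, and any two edges between $M$ and $D_i^H$ have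 the same end in $D_i^H$. Let $r_i^H$ be this common end, or any vertex of $D_i^H$ if there is no such edge. Define $\lambda(m)(i)=1$ if $m\sim r_i^H$ and $\lambda(m)(i)=0$ otherwise, for $i\ge1$. Every $m\in M$ is adjacent to $r_0^H$ by the definition of $M$. Isomorphisms $D_i^H\to D_i$ sending $r_i^H$ to $r_i$, together with the identity on $M$, give $H_0\cong G_\lambda$.

\emph{Step 3: $\mathcal{A}(H_0)=\mathcal{A}(G_X)$.} We have $\mathcal{A}(H_0)\subseteq\mathcal{A}(H)=\mathcal{A}(G_X)$. For the reverse inclusion, let $f$ embed $G_X(n,F)$ in $H$; we show that its image lies in $H_0$. By Step 1, $f(D_i)=D_i^H$ for $i\le n$. For $m\in F$, the vertex $f(m)$ lies outside $D_0^H\cup\dots\cup D_n^H$ by injectivity and has a neighbor in $D_0^H$. It is not in $D_j^H$ for $j>n$ either, since $D_j^H$ and $D_0^H$ are apart. So $f(m)\in M$.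

\emph{Step 4: deleting a label.} By Steps 2 and 3, $\mathcal{A}(G_X)\subseteq\mathcal{A}(G_\lambda)$, and \eqref{eq:count} with $c=1$ shows that $\lambda(M)$ meets every cylinder. Choose $p\in\lambda(M)$, let $M'=M\setminus\lambda^{-1}(p)$, and let $\mu$ be the restriction of $\lambda$ to $M'$. By Lemma~\ref{lem:top}(b), $\mu(M')=\lambda(M)\setminus\{p\}$ meets every cylinder in an infinite set, so $\mu^{-1}([s])$ is infinite for every $s$, and Lemma~\ref{lem:age} gives $\mathcal{A}(G_X)\subseteq\mathcal{A}(G_\mu)$. The subgraph of $H$ induced on $\bigcup_iD_i^H\cup M'$ is isomorphic to $G_\mu$, so it is a same-age subgraph of $H$. If $H$ were minimal, then $H$, and with it $H_0\cong G_\lambda$, would embed in $G_\mu$. By Lemma~\ref{lem:rigid} some vertex of $M'$ would have label $p$, which is false. So $H$ is not minimal.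

\emph{Incomparable ages.} We now vary the lengths. For $Z\subseteq\mathbb{N}$ let $L_Z=\{2j+3:j\in Z^{*}\}$ with $Z^{*}$ as in \eqref{eq:star}. The sets $L_Z$ are infinite sets of odd integers at least $5$ and are pairwise incomparable under inclusion. Let $\mathcal{A}_Z$ be the age of the graph $G_X$ built with the elements of $L_Z$, in increasing order, as lengths. By the first part, no graph with age $\mathcal{A}_Z$ is minimal. By Lemma~\ref{lem:odd}, for odd $\ell$ we have $C_\ell\in\mathcal{A}_Z$ if and only if $\ell\in L_Z$. Hence $\mathcal{A}_Z\subseteq\mathcal{A}_W$ implies $L_Z\subseteq L_W$, and so $Z=W$.
\end{proof}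

In Step 4 the whole fiber $\lambda^{-1}(p)$ has to go: if it is infinite, deleting one of its vertices from $G_\lambda$ leaves an isomorphic graph. The vertices outside $H_0$ are discarded so that the target of the hypothetical embedding is a graph to which Lemma~\ref{lem:rigid} applies.

\section{Locally finite graphs}\label{sec:locfin}

When $X$ is the set of eventually zero sequences, a vertex $m_x$ has finitely many neighbors, the vertices of $D_i\setminus\{r_i\}$ have degree $2$, and each root has infinite degree. So the roots are the only vertices of infinite degree. Such vertices cannot be avoided altogether. A graph is \emph{locally finite} if every vertex has finite degree, and the \emph{complement} $\overline{G}$ of $G$ is the graph on $V(G)$ whose edges are the non-edges of $G$.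

\begin{theorem}\label{thm:locfin}
Every locally finite graph $G$ has an induced subgraph with the same age that is minimal. The same holds if the complement of $G$ is locally finite.
\end{theorem}

Parts (c) and (d) of Example~\ref{ex:first} show the two mechanisms. A finite connected graph that occurs only finitely often in $G$, like a cycle in $\Gamma$, forces all its occurrences into every same-age subgraph. One that occurs infinitely often, like a path in the infinite path, can be realized by occurrences far from each other. The proof keeps the part $R$ of $G$ that is forced and replaces the rest by a sum of finite connected graphs. Local finiteness guarantees that $R$ is apart from the rest and that far-apart occurrences can be chosen greedily.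

\begin{proof}
Let $G$ be locally finite. The letters $A$, $B$ denote finite nonempty connected graphs, and a \emph{copy} of $A$ is a set $U\subseteq V(G)$ with $G[U]\cong A$.

\emph{Step 1: for finite $W\subseteq V(G)$, all but finitely many copies of $A$ are apart from $W$.} A copy of $A$ that contains a vertex $v$ is connected and has $|V(A)|$ vertices, so it lies within distance $|V(A)|$ of $v$. Balls of finite radius are finite because $G$ is locally finite. Hence each vertex lies in finitely many copies of $A$. A copy that is not apart from $W$ contains a vertex of $W$ or a neighbor of one, and there are finitely many such vertices.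

Call $A$ \emph{rare} if it has at least one copy but only finitely many. Let $R$ be the union of all copies of rare graphs, and let $S=V(G)\setminus R$.

\emph{Step 2: $R$ and $S$ are apart.} Let $v\in R$, say $v\in U$ with $U$ a copy of a rare graph $A$, and let $w\sim v$. If $w\in U$ then $w\in R$. Otherwise $B=G[U\cup\{w\}]$ is connected. Every copy of $B$ contains one of the finitely many copies of $A$, and each of these is contained in finitely many copies of $B$, since each vertex is. So $B$ is rare and $w\in R$. In particular every copy of a connected graph lies entirely in $R$ or entirely in $S$.

\emph{Step 3: every same-age subgraph $G'$ of $G$ contains $R$.} Let $U_1,\dots,U_c$ be all the copies of a rare graph $A$. The finite graph $G[U_1\cup\dots\cup U_c]$ embeds in $G'$, and the images of $U_1,\dots,U_c$ are $c$ distinct copies of $A$ contained in $V(G')$. As $A$ has exactly $c$ copies, these are $U_1,\dots,U_c$ in some order.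

\emph{Step 4: the subgraph $G^{*}$.} We must decide which graphs occurring in $S$ to retain. A graph $A$ with a copy in $S$ is not rare, so it has infinitely many copies, each in $R$ or in $S$. If infinitely many lie in $R$, then $R$ already supplies $A$ and we retain nothing for it. Let $\mathcal{T}$ be the set of isomorphism types of the other graphs, those with a copy in $S$ and only finitely many copies in $R$; each of them has infinitely many copies in $S$. The set $\mathcal{T}$ is countable. If $\mathcal{T}=\emptyset$, let $G^{*}=G[R]$. Otherwise list $\mathcal{T}$ as $A_1,A_2,\dots$ with each member repeated infinitely often. By Step 1 we can choose inductively copies $U_n\subseteq S$ of $A_n$ with $U_n$ apart from $U_1\cup\dots\cup U_{n-1}$. Let $G^{*}=G[R\cup\bigcup_nU_n]$. By Step 2, $G^{*}$ is the sum of $G[R]$ and $A_1,A_2,\dots$.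

\emph{Step 5: $\mathcal{A}(G^{*})=\mathcal{A}(G)$.} Let $F\subseteq V(G)$ be finite. By Step 2, $G[F]$ is the sum of $G[F\cap R]$ and the components $Q_1,\dots,Q_k$ of $G[F\cap S]$. Keep $F\cap R$ fixed and place $Q_1,\dots,Q_k$ in $G^{*}$ one after the other, each apart from the finite set $W$ of vertices used so far, which includes $F\cap R$. If $Q_j\in\mathcal{T}$, use a set $U_n$ with $A_n\cong Q_j$ that has not been used; it is apart from $R$ and from the other sets $U_{n'}$, hence from $W$. If $Q_j\notin\mathcal{T}$, then $Q_j$, which has a copy in $S$, has infinitely many copies in $R$, and by Step 1 one of them is apart from $W$. This embeds $G[F]$ in $G^{*}$.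

\emph{Step 6: $G^{*}$ is minimal.} Let $G'$ be a same-age subgraph of $G^{*}$. By Step 5 it is a same-age subgraph of $G$, so $R\subseteq V(G')$ by Step 3. If $\mathcal{T}=\emptyset$, then $G'=G^{*}$. Otherwise let $S'=V(G')\cap S$, let $A\in\mathcal{T}$, and let $c_A$ be the finite number of copies of $A$ in $R$. For every $t$, the sum of $t$ graphs isomorphic to $A$ belongs to $\mathcal{A}(G^{*})$, because $A_n\cong A$ for infinitely many $n$. So $V(G')$ contains $t$ distinct copies of $A$, of which at least $t-c_A$ lie in $S'$ by Step 2. Hence every member of $\mathcal{T}$ has infinitely many copies in $S'$. By Step 1 we choose inductively copies $V_n\subseteq S'$ of $A_n$ with $V_n$ apart from $V_1\cup\dots\cup V_{n-1}$. The induced subgraph $G[R\cup\bigcup_nV_n]$ of $G'$ is the sum of $G[R]$ and $A_1,A_2,\dots$, so it is isomorphic to $G^{*}$.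

\emph{Complements.} A map is an embedding of $H$ in $H'$ if and only if it is an embedding of $\overline{H}$ in $\overline{H'}$, and $\mathcal{A}(\overline{H})$ consists of the complements of the members of $\mathcal{A}(H)$. So complementation preserves same-age subgraphs and minimality. If $\overline{G}$ is locally finite, the complement of a minimal same-age subgraph of $\overline{G}$ is a minimal same-age subgraph of $G$.
\end{proof}

\begin{example}
For the one-way infinite path, $R=\emptyset$ and $G^{*}$ is a sum of finite paths in which each $P_n$ occurs infinitely often. For the sum $G$ of countably many isolated vertices and the graph $\Gamma$ of Example~\ref{ex:first}(d), we get $R=V(\Gamma)$, $\mathcal{T}=\emptyset$ and $G^{*}=\Gamma$. Here the one-vertex graph has infinitely many copies both in $S$ and in $R$. Retaining isolated vertices would destroy minimality, as in Example~\ref{ex:first}(d); this is why $\mathcal{T}$ excludes the graphs with infinitely many copies in $R$.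
\end{example}

It is instructive to see where the proof breaks down for $G_X$ with $X$ dense. Step 3 does not use local finiteness, and each $m_x$ is missing from the same-age subgraph $G_{X\setminus\{x\}}$, so $R$ contains no labeled vertex; on the other hand each $C_{\ell_i}$ is rare. Thus $R=\bigcup_iD_i$, and Step 2 fails at the root $r_0$: the cycle $D_0$ is the only copy of $C_{\ell_0}$, but it extends by one vertex in infinitely many isomorphic ways. In the countable example of Theorem~\ref{thm:answer} infinitely many vertices have infinite degree. We do not settle here whether an example can have only finitely many vertices of infinite degree.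

\begin{thebibliography}{9}

\bibitem{PZ}
Maurice Pouzet and Imed Zaguia,
\emph{Graphs containing finite induced paths of unbounded length},
arXiv:2011.00352 (2020).

\end{thebibliography}
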